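\title{How nearly equal can the effective resistances of an incomplete graph be?}

\begin{abstract}
In a connected graph on $n$ vertices with positive edge weights and at least one missing edge, the largest effective resistance is at least $1+\frac1{2n-5}$ times the smallest. This answers affirmatively a question of Kalman and Krauthgamer, who asked for the bound $1+\frac1{10n}$. For each $n\ge3$ the constant is attained by exactly one graph, up to isomorphism and scaling of the weights. The proof reads the resistances as squared edge lengths of a simplex, in which a missing edge is a right angle between two altitudes.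
\end{abstract}

\section{The question and the results}

Let $G=(V,E,w)$ be a finite undirected simple graph with $|V|=n\ge2$ and positive edge weights $w\colon E\to\mathbb{R}_{>0}$, viewed as an electrical network in which the edge $\{x,y\}$ has conductance $w_{xy}$. We put $w_{xy}=0$ when $\{x,y\}$ is not an edge. With $e_x$ the standard basis vectors of $\mathbb{R}^V$, the weighted Laplacian is
\[
L=\sum_{\{x,y\}\in E}w_{xy}(e_x-e_y)(e_x-e_y)^T ,
\]
and $\varphi^TL\varphi=\sum_{\{x,y\}\in E}w_{xy}(\varphi_x-\varphi_y)^2$ is the power dissipated when the vertices are held at the potentials $\varphi$. The \emph{effective resistance} between $x\ne y$ is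
\begin{equation}\label{eq:def}
R_{xy}=\Big(\min_{\varphi\in\mathbb{R}^V:\ \varphi_x-\varphi_y=1}\varphi^TL\varphi\Big)^{-1},
\end{equation}
the reciprocal of the power dissipated under a unit voltage across $x$ and $y$. It is $\infty$ when $x$ and $y$ lie in different components. For connected $G$ it equals $(e_x-e_y)^TL^+(e_x-e_y)$, where $L^+$ is the pseudoinverse (Section~\ref{sec:simplex}). We put $R_{xx}=0$ and
\[
R_{\max}=\max_{x\ne y}R_{xy},\qquad R_{\min}=\min_{x\ne y}R_{xy},\qquad \rho(G)=\frac{R_{\max}}{R_{\min}},
\]
with $\rho(G)=\infty$ if $G$ is disconnected.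

For the complete graph $K_n$ with unit weights, $L=nI-\mathbf 1\mathbf 1^T$ acts as $n$ on vectors with coordinate sum zero, so every resistance is $2/n$ and $\rho=1$. The resistances determine the weights (Lemma~\ref{lem:R}), so $\rho=1$ only for complete graphs with equal weights. Call $G$ \emph{incomplete} if $|E|<\binom n2$, that is, if two distinct vertices are non-adjacent. An incomplete graph has $\rho>1$, and we ask how close to $1$ it can come. It is known that $\rho>1+1/O(n^2)$. On the other side, deleting one edge from $K_n$ with unit weights gives $\rho=1+\frac2{n-2}$ for $n\ge4$ (Example~\ref{ex:Kn}), so no lower bound can exceed $1$ by more than order $1/n$. One would guess that this order is right, but the remaining weights are free and can be tuned to compensate for the missing edge. The following question comes from Kalman and Krauthgamer~\cite{KK}.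

\medskip
\noindent\textbf{Question.} Is $\rho(G)>1+\frac1{10n}$ for every $n$ and every incomplete graph $G$ on $n$ vertices, with arbitrary positive weights?
\medskip

The answer is yes, and the best constant can be found.

\begin{theorem}\label{thm:bound}
Let $G$ be an incomplete graph on $n$ vertices with positive weights. If $G$ is disconnected, then $\rho(G)=\infty$ by convention. If $G$ is connected, then $n\ge3$ and
\[
\rho(G)\ \ge\ \frac{2n-4}{2n-5}=1+\frac1{2n-5}\ >\ 1+\frac1{10n}.
\]
\end{theorem}

For $n\ge3$ let $m=n-2$, and let $H_n$ be the graph on $\{x,y\}\cup S$, $|S|=m$, with no edge $xy$, weight $1$ on all edges $xj$ and $yj$ $(j\in S)$, and weight $\frac{m-2}m$ on all pairs $j\ne k$ in $S$. For $m=1$ there are no such pairs and $H_3$ is the path; for $m=2$ the weight is $0$, meaning no edge, and $H_4$ is the $4$-cycle.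

\begin{theorem}\label{thm:equality}
For every $n\ge3$ the constant $1+\frac1{2n-5}$ in Theorem~\ref{thm:bound} is attained. Up to isomorphism and a common scaling of all weights, $H_n$ is the only incomplete graph on $n$ vertices that attains it.
\end{theorem}

Tuning the weights thus lowers $\rho-1$ from about $2/n$ to about $1/(2n)$, and no further. Theorem~\ref{thm:bound} follows from a bound that depends only on the numbers of neighbors of the two ends of a missing edge.

\begin{theorem}\label{thm:degree}
Let $G$ be connected, and let $x\ne y$ be non-adjacent vertices with $p$ and $q$ neighbors respectively. Then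
\[
\rho(G)\ \ge\ \frac4{4-\frac1p-\frac1q}.
\]
\end{theorem}

For instance, if a connected incomplete graph has maximum degree $\Delta$, then $\frac1p+\frac1q\ge\frac2\Delta$ and $\rho\ge1+\frac1{2\Delta-1}$.

\section{The resistance simplex and its altitudes}\label{sec:simplex}

Throughout this section $G$ is connected.

\subsection*{The pseudoinverse}
The matrix $L$ is symmetric and positive semidefinite. Since $\varphi^TL\varphi=0$ forces $\varphi$ to be constant along every edge, $\ker L=\operatorname{span}(\mathbf 1)$. Let $H=\{\sigma\in\mathbb{R}^V:\sum_i\sigma_i=0\}$ and let $P=I-\frac1n\mathbf 1\mathbf 1^T$ be the orthogonal projection onto $H$. The pseudoinverse $L^+$ is the linear map that sends $\mathbf 1$ to $0$ and inverts $L$ on $H$. It is symmetric and positive definite on $H$, satisfies $LL^+=L^+L=P$, and determines $L$, which kills $\mathbf 1$ and inverts $L^+$ on $H$. Hence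
\[
\langle\sigma,\tau\rangle=\sigma^TL^+\tau,\qquad \|\sigma\|^2=\langle\sigma,\sigma\rangle\qquad(\sigma,\tau\in H)
\]
is an inner product on $H$. Electrically, $\sigma$ prescribes the currents injected at the vertices, $L^+\sigma$ is the resulting potential and $\|\sigma\|^2$ is the power.

We have $R_{xy}=\|e_x-e_y\|^2$. Indeed, let $u=e_x-e_y$ and $u^T\varphi=1$. Then $L\varphi\in H$, $\langle u,L\varphi\rangle=u^TP\varphi=1$ and $\|L\varphi\|^2=\varphi^TL\varphi$, so the Cauchy--Schwarz inequality gives $\varphi^TL\varphi\ge1/\|u\|^2$, and $\varphi=L^+u/\|u\|^2$ gives equality.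

\subsection*{The simplex}
Differences of points of the hyperplane $A=\{u\in\mathbb{R}^V:\sum_iu_i=1\}$ lie in $H$, so $\|u-v\|$ makes $A$ a Euclidean space of dimension $n-1$. The points $e_i$ are the vertices of a simplex in $A$ with squared edge lengths $R_{ij}$, and $\rho(G)$ measures how far this simplex is from regular. All distances in $A$, and the network itself, can be read off from the matrix $R=(R_{ij})$.

\begin{lemma}\label{lem:R}
\begin{enumerate}
\item[(a)] For $\sigma\in H$ we have $\|\sigma\|^2=-\frac12\sum_{i,j}\sigma_i\sigma_jR_{ij}$.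
\item[(b)] $L^+=-\frac12PRP$. Consequently, if $G$ and $G'$ are connected graphs on $V$ with $R'=tR$ for some $t>0$, then $w'=w/t$.
\end{enumerate}
\end{lemma}

\begin{proof}
Expanding $\|e_i-e_j\|^2$ gives $R_{ij}=L^+_{ii}+L^+_{jj}-2L^+_{ij}$, that is, $R=\delta\mathbf 1^T+\mathbf 1\delta^T-2L^+$ with $\delta_i=L^+_{ii}$. Since $\mathbf 1^T\sigma=0$, we get $\sigma^TR\sigma=-2\sigma^TL^+\sigma$, which is (a). Since $P\mathbf 1=0$ and $PL^+P=L^+$, we get $PRP=-2L^+$. If $R'=tR$, then $(L')^+=tL^+$, so $L'=L/t$, and the weights are the negated off-diagonal entries of the Laplacian.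
\end{proof}

\subsection*{Altitudes}
Our hypothesis $w_{xy}=0$ concerns an entry of $L$, while the conclusion concerns $L^+$, so we need to see the weights in the simplex. The weights at $x$ form the column $Le_x$, and $L^+$ acts on this vector in a known way. Let $d_x=\sum_jw_{xj}$, which is positive by connectedness, and put
\[
\alpha^x=\sum_j\frac{w_{xj}}{d_x}\,e_j,\qquad h_x=e_x-\alpha^x=\frac1{d_x}Le_x .
\]
The vector $\alpha^x$ is a probability vector whose support is the set of neighbors of $x$, and $h_x\in H$.

\begin{lemma}\label{lem:alt}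
For every $\sigma\in H$ we have $\langle\sigma,h_x\rangle=\sigma_x/d_x$. In particular $\|h_x\|^2=1/d_x$, and $\langle h_y,h_x\rangle=-\dfrac{w_{xy}}{d_xd_y}$ for $y\ne x$.
\end{lemma}

\begin{proof}
We have $\langle\sigma,h_x\rangle=\sigma^TL^+Le_x/d_x=\sigma^TPe_x/d_x=\sigma_x/d_x$. The $x$-coordinate of $h_x$ is $1$, and that of $h_y$ is $-w_{xy}/d_y$.
\end{proof}

The vectors $\sigma\in H$ with $\sigma_x=0$ are the directions of the facet opposite $e_x$. So $h_x$ is the altitude from $e_x$, its squared length is $1/d_x$, and its foot is $\alpha^x$. Positivity of the weights says that the foot lies in the facet and not merely in its affine hull. If $w_{xy}=0$, the altitudes from $e_x$ and $e_y$ are orthogonal, and both feet lie in the face spanned by the other $n-2$ vertices.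

\section{Three and four vertices}\label{sec:small}

Let $G$ be connected, let $x\ne y$ be non-adjacent, and write $\alpha=\alpha^x$, $\beta=\alpha^y$.

For $n=3$ the graph is a path through a vertex $j$, and $\alpha=\beta=e_j$. The simplex is a triangle whose sides $h_x=e_x-e_j$ and $h_y=e_y-e_j$ are orthogonal. Pythagoras gives the series law $R_{xy}=R_{xj}+R_{jy}\ge2R_{\min}$, so $\rho\ge2$.

For $n=4$ let the other vertices be $1$ and $2$. The feet $\alpha$ and $\beta$ lie on the segment $e_1e_2$ (Figure~\ref{fig:tet}). The vector $\alpha-\beta$ is parallel to $e_1-e_2$, hence orthogonal to both altitudes, and the altitudes are orthogonal to each other. Therefore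
\[
R_{xy}=\|h_x\|^2+\|\alpha-\beta\|^2+\|h_y\|^2\ \ge\ \frac1{d_x}+\frac1{d_y}.
\]
The altitudes are no longer edges of the simplex, and they must be compared with edges. Since $\alpha$ lies on a segment of squared length $R_{12}$, some endpoint $e_j$ has $\|\alpha-e_j\|^2\le R_{12}/4$. The triangle $e_x,\alpha,e_j$ has a right angle at $\alpha$, so
\[
R_{\min}\le R_{xj}=\frac1{d_x}+\|\alpha-e_j\|^2\le\frac1{d_x}+\frac{R_{\max}}4 .
\]
The same argument on the segment applies to $y$ and $\beta$. Adding, $R_{\max}\ge R_{xy}\ge2R_{\min}-\frac12R_{\max}$, that is, $\rho\ge\frac43$. The $4$-cycle with unit weights attains this: opposite vertices are joined by two parallel paths of resistance $2$, adjacent vertices by parallel paths of resistances $1$ and $3$, so the resistances are $1$ and $\frac34$.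

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw (0,0)--(4,0);
\draw (0,0)--(1.3,2.4)--(4,0);
\draw (0,0)--(3.6,-1.2)--(4,0);
\draw[dashed] (1.3,2.4)--(3.6,-1.2);
\draw[very thick] (1.3,2.4)--(1.3,0)--(2.4,0)--(3.6,-1.2);
\fill (0,0) circle (1.6pt) node[left] {$e_1$};
\fill (4,0) circle (1.6pt) node[right] {$e_2$};
\fill (1.3,2.4) circle (1.6pt) node[above] {$e_x$};
\fill (3.6,-1.2) circle (1.6pt) node[below] {$e_y$};
\fill (1.3,0) circle (1.6pt) node[above left] {$\alpha$};
\fill (2.4,0) circle (1.6pt) node[above] {$\beta$};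
\end{tikzpicture}
\caption{The resistance tetrahedron of a connected graph on $\{x,y,1,2\}$ with no edge $xy$. The feet $\alpha,\beta$ of the altitudes from $e_x,e_y$ lie on the segment $e_1e_2$. The three thick segments are mutually orthogonal in space, so their squared lengths add up to $R_{xy}$, the squared length of the dashed segment.}
\label{fig:tet}
\end{figure}

\section{The lower bound}\label{sec:lower}

Let $G$ be connected, let $x\ne y$ be non-adjacent, and put $S=V\setminus\{x,y\}$, $m=|S|=n-2$, $\alpha=\alpha^x$, $\beta=\alpha^y$. Both $\alpha$ and $\beta$ are probability vectors supported on $S$.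

The first step for $n=4$ carries over unchanged. The second needs a vertex $e_j$ close to the foot $\alpha$, which now lies in a face of dimension $m-1$, where the nearest vertex has no simple description. We therefore average $R_{xj}$ over $j$ instead of choosing $j$. The weights $\alpha_j$ are the right ones, because Lemma~\ref{lem:R}(a) applied to $h_x$ evaluates this average exactly. Sums over $j\ne k$ run over ordered pairs.

\begin{proposition}\label{prop:id}
With this notation,
\begin{align}
R_{xy}&=\frac1{d_x}+\frac1{d_y}+\|\alpha-\beta\|^2,\label{eq:pyth}\\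
\frac1{d_x}&=\sum_{j\in S}\alpha_jR_{xj}-\frac12\sum_{j\ne k\in S}\alpha_j\alpha_kR_{jk},\label{eq:height}
\end{align}
and \eqref{eq:height} holds with $y,\beta$ in place of $x,\alpha$.
\end{proposition}

\begin{proof}
Write $e_x-e_y=h_x-h_y+(\alpha-\beta)$. By Lemma~\ref{lem:alt}, $\langle h_y,h_x\rangle=0$ because $w_{xy}=0$, and $\alpha-\beta\in H$ is orthogonal to $h_x$ and $h_y$ because its $x$- and $y$-coordinates vanish. Pythagoras, with $\|h_x\|^2=1/d_x$ and $\|h_y\|^2=1/d_y$, gives \eqref{eq:pyth}.

Apply Lemma~\ref{lem:R}(a) to $\sigma=h_x=e_x-\alpha$. The diagonal terms vanish since $R_{ii}=0$. The pairs $(x,j)$ and $(j,x)$ with $j\in S$ contribute $-\frac12\cdot2\cdot(-\alpha_j)R_{xj}=\alpha_jR_{xj}$, and the pairs $j\ne k$ in $S$ contribute $-\frac12\alpha_j\alpha_kR_{jk}$. The left side is $1/d_x$. The vertices $x$ and $y$ play the same role, so $\sigma=h_y$ gives the identity for $y$.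
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:degree}]
Put $s_\alpha=\sum_j\alpha_j^2$ and $s_\beta=\sum_j\beta_j^2$. Since $\sum_j\alpha_j=1$ and $\sum_{j\ne k}\alpha_j\alpha_k=1-s_\alpha$, identity \eqref{eq:height} can be written as
\begin{equation}\label{eq:slack}
\begin{aligned}
\frac1{d_x}-\Big(R_{\min}-&\frac{R_{\max}}2(1-s_\alpha)\Big)\\
&=\sum_{j\in S}\alpha_j(R_{xj}-R_{\min})+\frac12\sum_{j\ne k\in S}\alpha_j\alpha_k(R_{\max}-R_{jk}).
\end{aligned}
\end{equation}
Every term on the right is nonnegative because $\alpha\ge0$. Adding the same statement for $y,\beta$ and using \eqref{eq:pyth},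
\begin{equation}\label{eq:chain}
R_{\max}\ \ge\ R_{xy}\ \ge\ \frac1{d_x}+\frac1{d_y}\ \ge\ 2R_{\min}-\frac{R_{\max}}2\,(2-s_\alpha-s_\beta).
\end{equation}
The support of $\alpha$ has $p$ elements, so Cauchy--Schwarz gives $1=(\sum_j\alpha_j)^2\le p\,s_\alpha$; the support of $\beta$ has $q$ elements, so $1\le q\,s_\beta$. Inserting $s_\alpha\ge\frac1p$ and $s_\beta\ge\frac1q$ in \eqref{eq:chain} and multiplying by $2$ yields $R_{\max}\big(4-\frac1p-\frac1q\big)\ge4R_{\min}$, and the bracket is at least $2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bound}]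
Let $G$ be connected and incomplete. An incomplete graph on two vertices has no edge, so $n\ge3$. Choose non-adjacent $x\ne y$. Their neighbors lie in $S$, so $p,q\le m$, and Theorem~\ref{thm:degree} gives
\[
\rho(G)\ \ge\ \frac4{4-\frac2m}=\frac{2m}{2m-1}=\frac{2n-4}{2n-5}.
\]
Finally $0<2n-5<10n$ for $n\ge3$.
\end{proof}

\begin{remark}
The gain over the trivial bound $\rho\ge1$ comes from $s_\alpha+s_\beta$ alone: with these terms dropped, \eqref{eq:chain} reads $R_{\max}\ge R_{\min}$. The missing edge is used in \eqref{eq:pyth} and in $p,q\le n-2$. For adjacent vertices even $R_{xy}\ge\frac1{d_x}+\frac1{d_y}$ can fail: in $K_n$ with unit weights $R_{xy}=\frac2n<\frac2{n-1}$. Positivity of the weights makes $L$ positive semidefinite and fixes the sign of each term in \eqref{eq:slack}. Connectedness gives $\ker L=\operatorname{span}(\mathbf 1)$ and $d_x>0$.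
\end{remark}

\section{The extremal graph}\label{sec:equality}

We prove Theorem~\ref{thm:equality} in three steps: equality forces the resistance matrix, $H_n$ has this matrix, and the matrix determines the graph. Let $n\ge3$ and $m=n-2$.

\subsection*{Step 1: equality forces the resistances}
Let $G$ be incomplete on $n$ vertices with $\rho(G)=\frac{2m}{2m-1}$. Then $G$ is connected. Take any non-adjacent pair $x,y$ and use the notation of Section~\ref{sec:lower}. Cauchy--Schwarz over $S$ gives $s_\alpha\ge\frac1m$, with equality only if $\alpha$ is uniform on $S$, and the same for $\beta$. So \eqref{eq:chain} extends to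
\begin{align*}
R_{\max}\ \ge\ R_{xy}\ \ge\ \frac1{d_x}+\frac1{d_y}\ &\ge\ 2R_{\min}-\frac{R_{\max}}2(2-s_\alpha-s_\beta)\\
&\ge\ 2R_{\min}-\frac{m-1}mR_{\max}.
\end{align*}
The first and last terms are equal exactly when $\frac{2m-1}mR_{\max}=2R_{\min}$, which is our assumption. Hence all four inequalities are equalities. The first gives $R_{xy}=R_{\max}$. The last gives $s_\alpha=s_\beta=\frac1m$, so $\alpha_j=\beta_j=\frac1m$ for all $j\in S$. The third says that the right sides of \eqref{eq:slack} for $x$ and for $y$ add up to zero; as all coefficients $\alpha_j,\beta_j$ are positive, every bracket vanishes. Thus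
\begin{equation}\label{eq:pattern}
\begin{gathered}
R_{xy}=R_{jk}=R_{\max}\quad(j\ne k\in S),\\
R_{xj}=R_{yj}=\tfrac{2m-1}{2m}R_{\max}\quad(j\in S).
\end{gathered}
\end{equation}

\subsection*{Step 2: a graph with these resistances}
Step 1 says that $x$ and $y$ spread their weight evenly over $S$, and \eqref{eq:pattern} is invariant under permutations of $S$ and the exchange of $x$ and $y$. So we look among the graphs $G_c$ $(c\ge0)$ on $\{x,y\}\cup S$ with no edge $xy$, weight $1$ on all edges $xj,yj$, and weight $c$ on all pairs in $S$. Each $G_c$ is connected.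

\begin{lemma}\label{lem:Gc}
In $G_c$, for $j\ne k$ in $S$,
\[
R_{xy}=\frac2m,\qquad R_{jk}=\frac2{2+mc},\qquad R_{xj}=R_{yj}=\frac1m+\frac{m-1}{m(2+mc)} .
\]
For $m=1$ there is no pair $j\ne k$, and the last value is $1$.
\end{lemma}

\begin{proof}
Here $d_x=d_y=m$ and $\alpha=\beta$ is uniform on $S$, so \eqref{eq:pyth} gives $R_{xy}=\frac2m$. Let $u=e_j-e_k$. The diagonal entries of $L$ on $S$ equal $2+(m-1)c$, so the $j$-coordinate of $Lu$ is $2+(m-1)c+c=2+mc$ and the $k$-coordinate is its negative. The coordinates at $x$ and $y$ are $-1+1=0$, and those at the other vertices of $S$ are $-c+c=0$. Hence $Lu=(2+mc)u$ and $R_{jk}=u^TL^+u=\frac2{2+mc}$. Permutations of $S$ and the exchange of $x$ and $y$ preserve the weights, so $R_{xj}$ and $R_{yj}$ have a common value $r$. By \eqref{eq:height},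
\[
\frac1m=r-\frac12\Big(1-\frac1m\Big)\frac2{2+mc},
\]
where the last term is $0$ for $m=1$. Solving for $r$ gives the claim.
\end{proof}

For $m\ge2$ the condition $R_{jk}=R_{xy}$ in \eqref{eq:pattern} reads $2+mc=m$, that is, $c=\frac{m-2}m$, and then $G_c=H_n$. For $m=1$ the parameter plays no role and $G_c=H_3$. In $H_n$ Lemma~\ref{lem:Gc} gives
\[
R_{xy}=R_{jk}=\frac2m,\qquad R_{xj}=R_{yj}=\frac1m+\frac{m-1}{m^2}=\frac{2m-1}{m^2}=\frac{2m-1}{2m}\cdot\frac2m .
\]
So $H_n$ satisfies \eqref{eq:pattern} with $R_{\max}=\frac2m$, and $\rho(H_n)=\frac{2m}{2m-1}=1+\frac1{2n-5}$. The constant is attained.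

\subsection*{Step 3: uniqueness}
Let $G$ be as in Step 1, and identify its vertices with those of $H_n$ so that $x$, $y$ and $S$ correspond. By \eqref{eq:pattern} and Step 2, the resistance matrix of $G$ is $t=\frac m2R_{\max}$ times that of $H_n$. By Lemma~\ref{lem:R}(b), the weights of $G$ are those of $H_n$ divided by $t$. Conversely, dividing all weights by $t$ multiplies every resistance in \eqref{eq:def} by $t$ and leaves $\rho$ unchanged. This proves Theorem~\ref{thm:equality}. \qed

\begin{example}\label{ex:Kn}
The graph $G_1$ is $K_n$ with unit weights and one edge deleted. For $m\ge2$, Lemma~\ref{lem:Gc} with $2+m=n$ gives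
\[
R_{jk}=\frac{2m}{mn}\ <\ R_{xj}=\frac{2m+1}{mn}\ <\ R_{xy}=\frac{2m+4}{mn},
\]
so $\rho(G_1)=\frac{m+2}m=1+\frac2{n-2}$. Lowering $c$ from $1$ leaves $R_{xy}$ fixed and raises the two smaller values, until $R_{jk}$ reaches $R_{xy}$ at $c=\frac{m-2}m$.
\end{example}

\begin{thebibliography}{1}
\bibitem{KK} Lior Kalman and Robert Krauthgamer, \emph{Flow Metrics on Graphs}, arXiv:2112.06916 (2021).
\end{thebibliography}
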